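# Triangulated surfaces without a spanning planar Laman graph

## Three theorems on spanning Laman graphs

Throughout, a *surface* is compact, connected and without boundary, $\chi$ is the Euler characteristic, and $e(M)=2-\chi(M)$ is the *Euler genus* of $M$. The other terms are unpacked in the next section.

**Theorem 1.** There is a triangulation of the orientable surface of genus 28, with 189 vertices, whose 1-skeleton has no vertex spanning planar subgraph of minimum degree $\ge 2$. In particular it has no vertex spanning planar Laman graph.

For the next statement, a **filled subdivision** $K'$ of a triangulation $K$ is obtained by replacing every face $\sigma$ of $K$ by a triangulated disc $D_\sigma$ with boundary $\partial\sigma$ and at least one interior vertex, in such a way that $K'$ is a simplicial complex.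

**Theorem 2.**
(a) Let $K$ be a triangulation of $M$ with $V$ vertices, and let $N$ be a surface with $-\chi(M)>2V-3\chi(N)$. Then in no filled subdivision of $K$ is there a 2-connected vertex spanning subgraph embeddable in $N$.
(b) Every surface $M$ with $\chi(M)\le -31$ has infinitely many triangulations with no 2-connected planar vertex spanning subgraph, hence with no planar 2-rigid, and no planar Laman, vertex spanning subgraph.

**Theorem 3.** For every $\varepsilon>0$ there is $e_0$ such that every surface $M$ (orientable or not) with $e(M)\ge e_0$ has infinitely many triangulations with this property: if a vertex spanning 2-connected subgraph (for example, any vertex spanning Laman graph) embeds in a surface $N$, then $e(N)\ge(1-\varepsilon)\,e(M)$. The constant $1$ is best possible.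

## Laman graphs, triangulations and Euler genus

The problem comes from the paper of Eran Nevo and Simion Tarabykin, "Vertex spanning planar Laman graphs in triangulated surfaces", arXiv:2205.00558 (2022). It asks: does every triangulation of every surface contain, among its vertices and edges, a planar Laman graph that uses all the vertices? For the sphere the answer is yes, by a theorem of Király. Theorem 1 says that the answer in general is no. Theorem 2 says that it fails on every surface with $\chi\le-31$. Theorem 3 replaces "planar" by "embeddable in a surface $N$" and says that, on surfaces of large genus, $N$ may have to be almost as complicated as $M$. Nothing is claimed here about the individual surfaces with $-30\le\chi\le 1$.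

**Definition (2-rigid, Laman).** A graph $G=(V,E)$ is *2-rigid* if for some $p:V\to\mathbb R^2$ the framework $(G,p)$ is infinitesimally rigid: every perturbation of $p$ that preserves all edge lengths to first order comes from a rigid motion of the plane. A *Laman graph* is a minimal 2-rigid graph.

We use only the combinatorial form of this definition, which is Laman's theorem: a graph is Laman if and only if it is simple, has $|V|\ge2$ and $|E|=2|V|-3$, and every set of $k\ge2$ vertices spans at most $2k-3$ edges. Every 2-rigid graph contains a spanning Laman graph, since we may delete edges as long as the graph stays 2-rigid.

A single edge and a triangle are Laman graphs. So is $K_4$ minus an edge: it has $5=2\cdot4-3$ edges, 3 vertices span at most 3 edges, and 2 vertices span at most one. The 4-cycle has too few edges, and $K_4$ has too many. A convenient way to make larger examples is the following.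

**Vertex addition.** If $G$ is a Laman graph and $v$ is a new vertex joined to two distinct vertices $u,w$ of $G$, then $G+v$ is a Laman graph. Indeed the edge count goes up by 2, as it should. Let $S$ be a set of $k\ge 2$ vertices containing $v$. If $k\ge3$, then $S\setminus\{v\}$ spans at most $2(k-1)-3$ edges and $v$ contributes at most 2, for a total of at most $2k-3$. If $k=2$, then $S$ spans at most $1=2\cdot2-3$ edge. Moreover, if $G$ is planar and $uw$ is an edge of $G$, then $G+v$ is planar, since $v$ can be drawn next to the edge $uw$.

For instance, a *fan*, which is a path $1,2,\dots,m$ with $m\ge 1$ together with a hub $0$ joined to all its vertices, is a planar Laman graph: start with the edge $01$ and add $2,3,\dots,m$ in turn, joining $j$ to $0$ and $j-1$.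

**Definition (triangulation, spanning).** A *triangulation* of $M$ is a finite simplicial complex whose geometric realization is homeomorphic to $M$; in particular its 1-skeleton is a simple graph. A subgraph of the 1-skeleton is *vertex spanning* if it contains every vertex of the triangulation.

If a triangulation of $M$ has $V$ vertices, $E$ edges and $F$ faces, then $3F=2E$, because each face has three edges and each edge lies in two faces. Together with $V-E+F=\chi(M)$ this gives
$$F=2V-2\chi(M). \tag{1}$$

**Definition (filled subdivision, example).** The simplest filled subdivision is the *stellar subdivision of all faces*: in each face $\sigma$ insert one new vertex $v_\sigma$ joined to the three vertices of $\sigma$. It is a triangulation of the same surface with $V+F$ vertices. Repeating stellar subdivisions inside the discs produces filled subdivisions of $K$ with arbitrarily many vertices, so every $K$ has infinitely many filled subdivisions.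

**Definition (2-connected).** A graph is *2-connected* if it has at least three vertices, is connected, and stays connected after the deletion of any one vertex.

The Euler genus satisfies $e(M)=\dim H_1(M;\mathbb Z_2)$. It is $0$ for the sphere, $1$ for the projective plane, $2$ for the torus and $2g$ for the orientable surface of genus $g$. It is additive: $e(M_1\#M_2)=e(M_1)+e(M_2)$. A graph is planar exactly when it embeds in $S^2$, so the planar question is the case $e(N)=0$.

## Small triangulations, and growing a Laman graph face by face

For the boundary of the tetrahedron the 1-skeleton is $K_4$, and deleting one edge leaves a planar Laman graph. More generally, if the 1-skeleton of a triangulation is a complete graph, it contains a spanning fan. So a triangulation with very few vertices is harmless by itself.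

Here is a less trivial case. The 7-vertex torus $K$ has vertex set $\mathbb Z_7$ and triangles
$$\{i,i+1,i+3\},\qquad \{i,i+2,i+3\}\qquad(i\in\mathbb Z_7).$$
Every pair of vertices has difference $\pm1$, $\pm2$ or $\pm3$ and lies in exactly one triangle of each kind. The link of $0$ is the hexagon $1,3,2,6,4,5$, and the other links are its translates. Orient the triangles as $(i,i+1,i+3)$ and $(i,i+3,i+2)$: the first kind runs along the steps $+1,+2,-3$, the second along $+3,-1,-2$, so the orientation is coherent. Since $\chi=7-21+14=0$, this is a torus.

Its stellar subdivision $K'$ has $21$ vertices. Take the fan $T$ with hub $0$ and path $1,2,3,4,5,6$. Every face containing $0$ contains an edge of $T$. The eight other faces are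
$$124,\ 235,\ 346,\ 156,\ 134,\ 245,\ 356,\ 126,$$
and they contain the path edges $12,\,23,\,34,\,56,\,34,\,45,\,56,\,12$ respectively. So every face $\sigma$ contains an edge of $T$, and we can add each $v_\sigma$ by a vertex addition over that edge. The result is a vertex spanning planar Laman graph of $K'$, with $11+28=39=2\cdot 21-3$ edges.

This suggests a general attack on a positive answer. Start with a triangle. As long as some face contains an edge $uw$ of the current graph $L$ and a vertex $v$ not yet in $L$, join $v$ to $u$ and $w$. The graph stays Laman and planar. The process stops when every remaining vertex is seen only across edges $uw$ of the triangulation that are *not* in $L$. Joining such a $v$ to $u$ and $w$ is still a vertex addition, so we still get a Laman graph, but we can no longer draw $v$ next to an edge, and planarity is not guaranteed. So the Laman condition is easy to keep, and planarity is where this method gives out.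

If we suspect that the answer is no, the first thing to try is an edge count. A Laman graph on $n$ vertices has $2n-3$ edges, a planar simple graph on $n\ge3$ vertices has at most $3n-6$, and $2n-3\le 3n-6$ for every $n\ge3$. So the total number of edges never gives a contradiction.

The torus example indicates what to count instead. In a stellar subdivision each $v_\sigma$ has all its neighbours among the vertices of $\sigma$, so a spanning graph of minimum degree at least 2 must use two vertices of *every* face of $K$. This forces the graph to trace about $F/2$ different edges of $K$ on only $V$ vertices. By (1), $F/2=V-\chi(M)$, which exceeds $3V-6$ as soon as $-\chi(M)>2V-6$. So we want a triangulation $K$ with few vertices and many faces, and then we subdivide its faces.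

## A genus-28 surface on three classes of nine vertices

**Step 1.** *We check that Theorem 1 covers Laman graphs: a Laman graph on $n\ge3$ vertices has minimum degree at least 2.* If a vertex had degree at most 1, deleting it would leave $n-1\ge2$ vertices spanning at least $2n-3-1=2n-4$ edges. But $n-1$ vertices span at most $2(n-1)-3=2n-5$ edges, a contradiction.

**Step 2.** *We build a triangulation $K$ with few vertices and many faces.* Let $n=9$. The vertices are $a_i,b_i,c_i$ with $i\in\mathbb Z_n$, and the triangles are
$$\{a_i,b_j,c_{i+j}\}\ (\text{type }1),\qquad \{a_i,b_j,c_{i+j+1}\}\ (\text{type }2),\qquad i,j\in\mathbb Z_n.$$
These $2n^2$ triangles are distinct. We check that they form a surface.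

*Edges.* The edge $a_ib_j$ lies in exactly one triangle of each type. The edge $a_ic_k$ lies in the type 1 triangle with $j=k-i$, in the type 2 triangle with $j=k-i-1$, and in no other. By the symmetry between $a$ and $b$, the same holds for $b_jc_k$. So each of the $3n^2$ edges lies in exactly two triangles, one of each type.

*Links.* In the link of $a_i$, the vertex $b_j$ is joined to $c_{i+j}$ and $c_{i+j+1}$. Hence the link is
$$\dots\ b_j\ c_{i+j+1}\ b_{j+1}\ c_{i+j+2}\ \dots,$$
and since $j$ runs through all of $\mathbb Z_n$ this is one cycle of length $2n$. The link of $b_j$ is similar. In the link of $c_k$, the vertex $a_i$ is joined to $b_{k-i}$ and $b_{k-i-1}$, so the link is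
$$\dots\ a_i\ b_{k-i-1}\ a_{i+1}\ b_{k-i-2}\ \dots,$$
again one cycle of length $2n$.

So $K$ triangulates a closed surface. It is connected, since $a_i$ is adjacent to every $b_j$ and every $c_k$, and each $b_j$ to every $a_i$.

*Genus.* Orient type 1 triangles as $(a,b,c)$ and type 2 triangles as $(a,c,b)$. These traverse every edge in opposite directions, and each edge lies in one triangle of each type. Hence the orientation is coherent and the surface is orientable. We have $V=27$, $E=3n^2=243$, $F=2n^2=162$, so $\chi=27-243+162=-54$ and the genus is $28$.

**Step 3.** *We force a spanning graph to visit every face.* Let $K'$ be the stellar subdivision of all faces of $K$. It triangulates the same surface and has $27+162=189$ vertices.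

**Step 4.** *We derive the contradiction.* Suppose that $L$ is a planar vertex spanning subgraph of the 1-skeleton of $K'$ with minimum degree at least 2. The vertex $v_\sigma$ has at least two neighbours in $L$; choose two, $x_\sigma\ne y_\sigma$. Both are vertices of $\sigma$. The union over all faces $\sigma$ of the paths $x_\sigma v_\sigma y_\sigma$ is a subgraph of $L$, hence planar, and each $v_\sigma$ has degree 2 in it. Replace every path $x_\sigma v_\sigma y_\sigma$ by an edge $x_\sigma y_\sigma$. This gives a planar multigraph without loops on the 27 vertices of $K$, with $F=162$ edges.

Each of its edges joins the ends of an edge of $K$, namely an edge of the face $\sigma$ it comes from. Parallel edges come from different faces that contain the same edge of $K$, and there are only two such faces. So multiplicities are at most 2, and the underlying simple planar graph has at least $162/2=81$ edges. But a simple planar graph on 27 vertices has at most $3\cdot27-6=75$ edges. This contradiction proves Theorem 1. $\blacksquare$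

The same construction works with other values of $n$, and the last comparison is then $n^2>9n-6$. For $n=8$ it reads $64>66$, which is false; $n=9$ is the first value $n\ge 8$ for which the count succeeds.

## From a filled subdivision back to the original triangulation

To handle arbitrary filled subdivisions, where a disc may contain many interior vertices, minimum degree 2 is no longer the right hypothesis: a spanning graph could satisfy it inside a disc, for instance by a cycle there, without ever touching the boundary. Being 2-connected is what we use, and Laman graphs have this property.

**Fact.** A Laman graph $L$ on $n\ge3$ vertices is 2-connected. Consequently every 2-rigid graph on at least 3 vertices is 2-connected.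

*Proof.* Suppose that $L$ is connected with a cut vertex $v$. Let $A$ consist of $v$ and one component of $L-v$, and let $B$ consist of $v$ and the rest. Then $|A|,|B|\ge2$, $|A|+|B|=n+1$, and every edge lies inside $A$ or inside $B$. Hence
$$|E|\le(2|A|-3)+(2|B|-3)=2(n+1)-6=2n-4.$$
If $L$ is disconnected, write $V(L)=A\cup B$ as a disjoint union of nonempty sets with no edges between them. A set of $k\ge1$ vertices spans at most $2k-2$ edges (for $k=1$ this is $0$), so $|E|\le(2|A|-2)+(2|B|-2)=2n-4$. Both cases contradict $|E|=2n-3$. Finally, a 2-rigid graph contains a spanning Laman graph, and adding edges to a 2-connected graph keeps it 2-connected. $\square$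

**Lemma 1.** Let $K'$ be a filled subdivision of $K$, and let $L$ be a 2-connected vertex spanning subgraph of the 1-skeleton of $K'$ that embeds in a surface $N$. Then $K$ has a connected subgraph $T$ of its 1-skeleton, containing all vertices of $K$, such that every face of $K$ contains an edge of $T$, and $T$ embeds in $N$.

For the stellar subdivision of the 7-vertex torus above, $L$ was built from a fan $T$ and the process "push $v_\sigma$ onto one of its neighbours" recovers $T$ itself. The lemma does this in general.

*Proof.*

**Step 1.** *We locate the parts of $L$ that must be removed.* An interior vertex of $D_\sigma$ is adjacent in $K'$ only to vertices of $D_\sigma$. So each component $C$ of $L-V(K)$ lies in the interior of a single $D_\sigma$, and its neighbours in $V(K)$ are vertices of $\sigma$. Since $D_\sigma$ has an interior vertex and $L$ is spanning, every $\sigma$ contains at least one such component.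

**Step 2.** *We show that every $C$ has at least two neighbours in $V(K)$.* If it had at most one, then deleting that vertex (or any vertex of $K$, if there is none) would separate $C$ from the remaining vertices of $K$, of which there are at least two. This contradicts 2-connectivity.

**Step 3.** *We contract each $C$ onto a corner of its face.* For each $C$ choose a neighbour $x_C\in V(K)$. For $x\in V(K)$ the set
$$\{x\}\cup\bigcup\{C:\ x_C=x\}$$
is connected in $L$, and these sets partition $V(L)$. Contract each to its vertex $x$, and delete loops and repeated edges. The result $T$ is a minor of $L$ with vertex set $V(K)$. It is connected since $L$ is, and it embeds in $N$, since deleting and contracting edges preserves embeddability in $N$.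

**Step 4.** *We check that $T$ is a subgraph of the 1-skeleton of $K$.* There are no edges of $L$ between different components of $L-V(K)$. So an edge of $T$ is of one of two kinds. Either it is an edge of $L$ between two vertices of $K$, or it is a pair $x_Cy$ where $y\ne x_C$ is another neighbour of a component $C$. In the first case it is an edge of $K$: an edge of $K'$ inside $D_\sigma$ with both ends in $V(K)$ has the same ends as an edge of $\sigma$, and since $K'$ is a simplicial complex it is that edge. In the second case, $x_C$ and $y$ are both vertices of the face $\sigma$ containing $C$, so $x_Cy$ is an edge of $K$.

**Step 5.** *We check that every face is hit.* Each $\sigma$ contains some $C$, which by Step 2 has a neighbour $y\ne x_C$ in $V(K)$. Then $x_Cy$ is an edge of $T$ and of $\sigma$. $\square$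

**Lemma 2.** If a connected graph $T$ with at least one edge embeds in $N$, then it embeds cellularly in a surface $N'$ with $\chi(N')\ge\chi(N)$. If $T$ is simple with $V\ge3$ vertices, then $|E(T)|\le3(V-\chi(N))$.

An embedding is *cellular* if every component of the complement of the graph is an open disc. For example, a triangle drawn inside a small disc on the torus is not cellularly embedded; the procedure below turns the torus into a sphere, in which it is.

*Proof.*

**Step 1.** *We simplify the complement.* We may take the embedding piecewise linear. Take a regular neighbourhood of $T$ in $N$. Each complementary piece is a compact connected surface with $b\ge1$ boundary circles, so its Euler characteristic is at most $2-b\le1\le b$. Replace it by $b$ discs, one for each boundary circle. The discs have total Euler characteristic $b$, and gluing along circles adds nothing, so $\chi$ does not decrease. Doing this for all pieces gives a closed surface $N'$, which is connected because $T$ is, and in which $T$ is cellularly embedded.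

**Step 2.** *We bound the lengths of faces from below.* Let $T$ be simple with $V\ge3$. A facial walk of length 1 would be a loop. A facial walk of length 2 that uses two different edges would give parallel edges. A facial walk of length 2 that uses one edge $uv$ twice turns back at $u$ and at $v$, so both ends have degree 1 and $T$ is a single edge, against $V\ge3$. So every facial walk has length at least 3.

**Step 3.** *We count.* Let $s$ be the number of faces. The facial walks have total length $2|E(T)|$, so $3s\le2|E(T)|$. Since $V-|E(T)|+s=\chi(N')\ge\chi(N)$, we get $|E(T)|\le V+\tfrac23|E(T)|-\chi(N)$, that is, $|E(T)|\le3(V-\chi(N))$. $\square$

## Few vertices suffice: every surface with $\chi\le-31$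

*Proof of Theorem 2(a).* Suppose that some filled subdivision of $K$ contained a 2-connected vertex spanning subgraph embeddable in $N$. Take $T$ from Lemma 1. Every face contains an edge of $T$, and every edge lies in two faces, so $F\le2|E(T)|$. With (1) and Lemma 2,
$$2V-2\chi(M)=F\le2|E(T)|\le6(V-\chi(N)).$$
Hence $-\chi(M)\le2V-3\chi(N)$, contrary to the hypothesis. $\blacksquare$

*Proof of Theorem 2(b).* Let $x=-\chi(M)\ge31$ and take $N=S^2$, with $\chi(N)=2$. The hypothesis of (a) becomes $x>2V-6$, that is,
$$V<3+\frac x2. \tag{2}$$

**Step 1.** *We recall how few vertices a triangulation of $M$ can have.* By the theorem of Ringel (Math. Ann. 130 (1955), nonorientable case) and Jungerman–Ringel (Acta Math. 145 (1980), orientable case), $M$ has a triangulation with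
$$V=\left\lceil\frac{7+\sqrt{49+24x}}2\right\rceil$$
vertices, with three exceptional surfaces, all having $\chi\ge-2$. These exceptions do not concern us.

**Step 2.** *We verify (2).* For $x=31$ we have $\sqrt{49+24\cdot31}=\sqrt{793}<28.2$, so $(7+\sqrt{793})/2<17.6$. It is larger than $17$, so $V=18<18.5$. For $x\ge32$,
$$V<\frac{7+\sqrt{49+24x}}2+1=\frac{9+\sqrt{49+24x}}2.$$
The right side is at most $3+x/2$ if and only if $\sqrt{49+24x}\le x-3$. Squaring (both sides are positive), this is $49+24x\le x^2-6x+9$, that is, $x^2-30x-40\ge0$. This holds for $x\ge15+\sqrt{265}\approx31.3$, hence for every integer $x\ge32$.

**Step 3.** *We conclude.* By (a), none of the infinitely many filled subdivisions of this triangulation has a 2-connected planar vertex spanning subgraph. By the Fact, none has a planar 2-rigid or planar Laman vertex spanning subgraph. $\blacksquare$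

The number $31$ is where this count stops. A triangulation has $E=3V-3\chi(M)$ edges and $E\le V(V-1)/2$, so $V^2-7V-6x\ge0$. For $x=30$ and $V=17$ the left side is $289-119-180=-10<0$, and smaller values of $V\ge 4$ are also excluded because $V(V-7)$ is at most $16\cdot 9=144<180$ there. So $V\ge18=3+x/2$ for every triangulation, and (2) cannot hold.

## One third of the Euler genus, and why facial walks are too short

What does this count say about other target surfaces $N$? If a spanning 2-connected graph of a filled subdivision embeds in $N$, Theorem 2(a) gives $-\chi(M)\le2V-3\chi(N)$. In terms of Euler genus this is $e(M)-2\le2V-6+3e(N)$, that is,
$$e(N)\ge\frac{e(M)+4-2V}3. \tag{3}$$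
However small $V$ is, this never gives more than $\tfrac13e(M)$. Theorem 3 claims nearly all of $e(M)$, so something is lost.

To see where, repeat the count without estimating face lengths. Embed $T$ cellularly in $N'$ with $s$ faces, as in Lemma 2. Since every face of $K$ contains an edge of $T$, $|E(T)|\ge F/2=V-\chi(M)$, and so
$$e(N')=2-V+|E(T)|-s\ \ge\ 2-\chi(M)-s=e(M)-s. \tag{4}$$
If all facial walks of $T$ in $N'$ had length at least $\ell$, then $s\le2|E(T)|/\ell$, and a large $\ell$ would nearly give Theorem 3. But $K$ has closed walks of length 3, such as the boundaries of its faces. If they occur as facial walks in $N'$, then $s$ can be large, and (4) is weak. We cannot choose $K$ to have no short closed walks.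

The way past this point is to notice that some short closed walks are harmless. Choose $K$ so that its short closed walks are all contractible in $M$, or nearly so. A short face of $N'$ then bounds a walk that is zero in $H_1(M)$. So instead of counting *all* faces of $N'$ we count only their contribution to $H_1(M)$, which comes from the long faces alone. For this, the edge count $|E(T)|\ge F/2$ must also be replaced by a homological statement: $T$ carries almost all of $H_1(M)$. The same hypothesis, that every face of $K$ contains an edge of $T$, turns out to give it.

## Homology carried by $T$, and homology killed by short faces

From here on all homology and cohomology has coefficients in $\mathbb Z_2$, unless other coefficients are written. For a graph $T$, $H_1(T)$ is the space of sets of edges that meet every vertex evenly. A closed walk has a class, the set of edges it traverses an odd number of times.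

**Proposition.** Let $K$ be a triangulation of $M$ with $F$ faces, $\ell\ge1$ an integer, and $\varphi:H_1(M)\to Q$ a surjective linear map with $\dim\ker\varphi=r$, such that every closed walk of length $<\ell$ in the 1-skeleton of $K$ has class in $\ker\varphi$. If a filled subdivision of $K$ has a 2-connected vertex spanning subgraph embeddable in $N$, then
$$e(N)\ \ge\ e(M)-2r-\frac{4F}\ell.$$

In the best case $\varphi$ is the identity and $r=0$: all short closed walks are null-homologous. The map $\varphi$ allows for a small space of exceptional short walks.

*Proof.* Let $T$ be the graph from Lemma 1, let $i:H_1(T)\to H_1(M)$ be induced by inclusion, and put $\psi=\varphi\circ i$.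

**Step 1.** *We bound $e(N)$ from below by the homology that $T$ carries:*
$$e(N)\ge\operatorname{rank}\psi-\frac{2|E(T)|}\ell. \tag{5}$$
By Lemma 2, embed $T$ cellularly in a surface $N'$ with $e(N')\le e(N)$ and with $s$ faces. Then $T$ is the 1-skeleton of a cell structure on $N'$. Let $B\subseteq H_1(T)$ be the span of the classes of the facial walks, which is the image of the cellular boundary map $\partial_2$. Since $H_1(N')=H_1(T)/B$, the codimension of $B$ in $H_1(T)$ is $\dim H_1(N')=e(N')$. (The dimension of $B$ itself is $s-1$, because $\ker\partial_2=H_2(N')=\mathbb Z_2$.) The quotient $\operatorname{im}\psi/\psi(B)$ is an image of $H_1(T)/B$, so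
$$\dim\psi(B)\ge\operatorname{rank}\psi-e(N').$$
On the other hand, a facial walk of length less than $\ell$ is a closed walk in the 1-skeleton of $K$, so its class in $H_1(M)$ lies in $\ker\varphi$, and $\psi$ kills it. The facial walks have total length $2|E(T)|$, so at most $2|E(T)|/\ell$ of them have length at least $\ell$. Hence $\dim\psi(B)\le2|E(T)|/\ell$. Combining the two inequalities gives $e(N)\ge e(N')\ge\operatorname{rank}\psi-2|E(T)|/\ell$.

**Step 2.** *We compute how much of $H_1(M)$ the graph $T$ carries.* Let $D$ be the graph whose vertices are the faces of $K$ and whose edges are the edges of $K$ not in $T$, each joining the two faces that contain it. Two distinct faces share at most one edge, since two shared edges would give the same three vertices; so $D$ is simple. A face has three edges, and at least one is in $T$, so $D$ has maximum degree at most 2. Its components are paths (possibly single vertices) and cycles. Let $c$ be the number of cycles. We claim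
$$\operatorname{rank}i=e(M)-c. \tag{6}$$
Consider the exact sequence
$$H_1(T)\xrightarrow{\ i\ }H_1(M)\to H_1(M,T)\to H_0(T)\to H_0(M).$$
Since $T$ and $M$ are connected, the last map is an isomorphism, so $H_1(M)\to H_1(M,T)$ is surjective with kernel $\operatorname{im}i$. Hence
$$e(M)-\operatorname{rank}i=\dim H_1(M,T)=\dim H^1(M,T).$$
Compute the right side with simplicial cochains of $K$ that vanish on $T$. Since $T$ contains all vertices, $C^0(M,T)=0$, so $H^1(M,T)=Z^1(M,T)$. An element of $Z^1(M,T)$ is a set of edges not in $T$ that meets every face of $K$ in an even number of edges. In terms of $D$, it is a set of edges meeting every vertex of $D$ evenly, that is, an element of the cycle space of $D$. Because the components of $D$ are paths and cycles, this space has dimension $c$, with the $c$ cycles as a basis. This proves (6).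

As an example, take the 7-vertex torus and the fan $T$ considered above. The ten edges not in $T$ give the two paths
$$013-134-124-245-235-356-346-046,\qquad 015-156-126-026$$
in $D$ and the two isolated vertices $023$ and $045$. There are no cycles, so $c=0$ and $i$ is surjective: the fan carries all of $H_1$ of the torus.

**Step 3.** *We show that there are few cycles in $D$:*
$$c\le r+\frac F\ell. \tag{7}$$
First, the cycles are independent in $M$. In the exact sequence
$$H^0(M)\to H^0(T)\to H^1(M,T)\to H^1(M)$$
the first map is surjective since $T$ is connected, so the last map is injective. Hence the cycles $\gamma_1,\dots,\gamma_c$ of $D$, viewed as cocycles, represent linearly independent classes in $H^1(M)$.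

Next, we turn them into curves. In the dual cell structure of $K$, faces, edges and vertices of $K$ correspond to dual vertices, edges and 2-cells. Under this correspondence $\delta:C^0(K)\to C^1(K)$ and $\delta:C^1(K)\to C^2(K)$ become the boundary maps from 2-chains to 1-chains and from 1-chains to 0-chains of the dual structure. This is Poincaré duality $H^1(M)\cong H_1(M)$ at the level of chains. It sends $\gamma_j$ to the closed curve in the dual 1-skeleton that runs through the faces of $\gamma_j$ and crosses the edges of $\gamma_j$. So these closed curves represent linearly independent classes in $H_1(M)$.

Now suppose that $\gamma_j$ has length $m<\ell$, and let its curve cross the edges $e_1,\dots,e_m$ in cyclic order, with $e_k$ and $e_{k+1}$ in a common face (indices mod $m$). Choose an end $x_k$ of each $e_k$. Then $x_k$ and $x_{k+1}$ lie in a common face, so they are equal or adjacent. Slide the crossing point on each $e_k$ along $e_k$ to $x_k$. Inside each triangular face, the piece of the curve between the two crossing points moves by a straight-line homotopy to the segment from $x_k$ to $x_{k+1}$. These homotopies agree on the edges. So the curve is homotopic in $M$ to the closed walk $x_1,x_2,\dots,x_m$, with repeated consecutive vertices dropped, of length at most $m<\ell$. Hence its class lies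 in $\ker\varphi$.

By linear independence, at most $r=\dim\ker\varphi$ of the $\gamma_j$ have length less than $\ell$. The $\gamma_j$ are vertex-disjoint in $D$, which has $F$ vertices, so at most $F/\ell$ of them have length at least $\ell$. This proves (7).

**Step 4.** *We put the estimates together.* Composing with $\varphi$ lowers the rank by at most $r$, so by (6) and (7)
$$\operatorname{rank}\psi\ge\operatorname{rank}i-r=e(M)-c-r\ge e(M)-2r-\frac F\ell.$$
Also $2|E(T)|/\ell\le2|E(K)|/\ell=3F/\ell$. Now (5) gives $e(N)\ge e(M)-2r-4F/\ell$. $\square$

To prove Theorem 3 we therefore need triangulations in which $F$ is at most a constant times $e(M)$, in which $\ell$ is much larger than that constant, and in which the short closed walks span only a bounded part of $H_1(M)$.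

## Finite covers of a genus-2 surface without short noncontractible walks

Finite covers multiply $F$ and $\chi$ by the same factor, so they keep the ratio $F/|\chi|$ fixed. Passing to a suitable cover also unwinds short noncontractible walks. To find the cover we use residual finiteness: a group $G$ is *residually finite* if for every $g\ne1$ in $G$ there is a normal subgroup of finite index that does not contain $g$. For example, $\mathbb Z$ is residually finite: $n\ne0$ is not in $(|n|+1)\mathbb Z$. Surface groups are residually finite (G. Baumslag 1962; J. Hempel 1972).

*Proof of Theorem 3.* It is enough to treat small $\varepsilon$, but the argument works for every $\varepsilon>0$. Fix, once and for all, a triangulation $X_0$ of the orientable surface of genus 2, with $F_0$ faces. Put $A=F_0/2$, so that $F_0=A\cdot(-\chi(X_0))$. Fix an integer $\ell\ge8A/\varepsilon$.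

**Step 1.** *We find a cover $X$ of $X_0$ in which every closed walk of length $<\ell$ is contractible.* There are finitely many closed walks of length less than $\ell$ in $X_0$. Each determines a conjugacy class in $\pi_1(X_0)$. For each nontrivial one choose a representative $g$ and a finite-index normal subgroup not containing $g$, and let $\Gamma$ be the intersection of these finitely many subgroups (the whole group if there are none). Then $\Gamma$ is normal of finite index $d$, and being normal it contains no conjugate of any chosen $g$. So $\Gamma$ contains no nontrivial element that is freely represented by a closed walk of length less than $\ell$.

Let $X$ be the connected $d$-fold cover of $X_0$ corresponding to $\Gamma$, with the lifted triangulation. It is a simplicial complex. Indeed, each lifted simplex has distinct vertices, because they have distinct projections. Two simplices of $X$ with the same vertex set project to simplices with the same vertex set, hence to the same simplex, and two lifts of a simplex that share a vertex coincide. So simplices of $X$ are determined by their vertex sets.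

A closed walk of length less than $\ell$ in $X$ projects to a closed walk of the same length in $X_0$, whose class is conjugate into $\Gamma$. By the choice of $\Gamma$ the projected walk is contractible. Since covering maps are injective on $\pi_1$, the walk is contractible in $X$.

Every finite connected cover of $X$ has the same property and is a simplicial complex, by the same argument: a closed walk of length less than $\ell$ projects to one in $X$, which is contractible, and the covering map is $\pi_1$-injective.

**Step 2.** *We produce such surfaces with arbitrarily large genus and controlled numbers of faces.* We have $-\chi(X)=2d$, so $X$ is orientable of genus $h=d+1\ge2$. For $k\ge1$, the group $H_1(X;\mathbb Z)\cong\mathbb Z^{2h}$ surjects onto $\mathbb Z/k$. The kernel of the resulting surjection $\pi_1(X)\to\mathbb Z/k$ gives a connected $k$-fold cover $X_k$ of $X$. It is orientable, with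
$$e(X_k)-2=-\chi(X_k)=2kd=k(2h-2),$$
and it has $kdF_0=2kdA=A\,(e(X_k)-2)$ faces. By Step 1 all its closed walks of length less than $\ell$ are contractible.

**Step 3.** *We triangulate an arbitrary $M$ of large Euler genus.* The surfaces $X_k$ are orientable and have special genera, so we correct them by a connected sum with one of finitely many small surfaces. Let $e(M)>2h$, so that $e(M)-2>2h-2$.

If $M$ is orientable, then $e(M)-2$ is even, and we can write
$$e(M)=k(2h-2)+2+\rho,\qquad k\ge1,\quad\rho\text{ even},\quad2\le\rho\le2h-2.$$
Let $R$ be the orientable surface with $e(R)=\rho$. If $M$ is nonorientable, write $e(M)$ in the same way with $k\ge1$ and $1\le\rho\le2h-2$, and let $R$ be the nonorientable surface with $e(R)=\rho$. In both cases $k=\lceil(e(M)-2)/(2h-2)\rceil-1\ge1$. Then $e(X_k\#R)=e(X_k)+\rho=e(M)$, and $X_k\#R$ is orientable if and only if $R$ is. By the classification of surfaces, $M\cong X_k\#R$.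

Fix a triangulation of each of the finitely many possible $R$, and let $C=C(h)$ bound the numbers of their faces. Remove a face $abc$ of $X_k$ and a face of $R$, and identify the boundaries of the two holes. Call the result $K$. It is a simplicial complex: the two parts share only the vertices $a,b,c$ and the three edges between them. At a glued vertex the links, each a cycle with one edge removed, fit together to a cycle. So $K$ is a triangulation of $M$, with
$$F\le A\,(e(X_k)-2)+C\le A\,e(M)+C.$$

**Step 4.** *We define $\varphi$ and bound $r$.* The part $R$ may create short noncontractible walks in $K$, so we collapse it. Map the vertices of $X_k$ identically, and map every vertex of $R$ other than the three glued ones to $a$. This defines a simplicial map $p:K\to X_k$, since every simplex of $R$ goes into $\{a,b,c\}$, which spans a face of $X_k$. Let $\varphi=p_*:H_1(M)\to H_1(X_k)$.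

The map $\varphi$ is surjective: the 1-skeleton of $X_k$ is contained in $K$ and fixed by $p$, and its $H_1$ surjects onto $H_1(X_k)$. Therefore
$$r=\dim\ker\varphi=e(M)-e(X_k)=e(R)=\rho\le2h-2.$$
A closed walk of length less than $\ell$ in $K$ is mapped by $p$, after dropping stationary steps, to a closed walk of length less than $\ell$ in $X_k$. This is contractible by Step 2. So the class of the walk is in $\ker\varphi$, as the Proposition requires.

**Step 5.** *We apply the Proposition.* Take any of the infinitely many filled subdivisions of $K$, and suppose that it has a vertex spanning 2-connected subgraph embeddable in $N$. Then, since $4A/\ell\le\varepsilon/2$,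
$$e(N)\ge e(M)-4(h-1)-\frac{4(A\,e(M)+C)}\ell\ \ge\ \Bigl(1-\frac\varepsilon2\Bigr)e(M)-\Bigl(4(h-1)+\frac{4C}\ell\Bigr).$$
Here $h$, $C$ and $\ell$ depend only on $\varepsilon$, since $X_0$, $\ell$, $\Gamma$ and the triangulations of the surfaces $R$ were fixed before $M$. So the right side is at least $(1-\varepsilon)e(M)$ as soon as
$$\frac\varepsilon2\,e(M)\ge4(h-1)+\frac{4C}\ell,$$
and we choose $e_0>2h$ so that this holds for all $e(M)\ge e_0$. Vertex spanning Laman graphs are covered, because by the Fact they are 2-connected.

**Step 6.** *We show that the constant $1$ cannot be improved.* It is enough to see that every triangulation of $M$ has a vertex spanning Laman graph: as a subgraph of the 1-skeleton it embeds in $N=M$, with $e(N)=e(M)$, so no constant larger than 1 is possible.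

The faces of the triangulation can be ordered so that each face after the first shares an edge with an earlier one. Indeed, the faces around a vertex are connected to each other through shared edges, since the link of the vertex is a cycle; adjacent vertices lie in a common face; and the 1-skeleton is connected. Start with the triangle on the first face, which is Laman. Go through the faces in order. When a face contains a vertex $v$ that has not yet occurred, its other two vertices are the ends of an edge shared with an earlier face, so they have occurred. Join $v$ to both of them. This is a vertex addition, so the graph remains Laman. Every vertex lies in some face, so at the end we have a vertex spanning Laman graph of the triangulation. (In particular, the 1-skeleton is 2-rigid.) $\blacksquare$
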